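\title{The inverse Tur\'an number of paths of odd length}

\begin{abstract}
The inverse Tur\'an number $\mathrm{ex}^{-1}(k,F)$ is the supremum of the number of edges of a graph in which every $F$-free subgraph has fewer than $k$ edges. We prove that for the path $P_{2t+1}$ with $2t+1$ edges it equals $\binom{\lfloor k/t\rfloor}{2}+O_t(k)$, which confirms a conjecture of Gy\H{o}ri, Salia, Tompkins and Zamora, and that for $t\ge 2$ the error term cannot be replaced by $o(k)$. The upper bound holds for every connected bipartite graph $F$ whose color classes both have at least $t+1$ vertices, and every graph that nearly attains it is close to a complete graph on $\lfloor k/t\rfloor$ vertices.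
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple, and $e(G)$ is the number of edges of $G$. A graph is \emph{$F$-free} if it has no subgraph isomorphic to $F$. The \emph{Tur\'an number} $\mathrm{ex}(G,F)$ is the maximum number of edges in an $F$-free subgraph of $G$. One may fix the host graph $G$ and ask for this number, or one may bound the number and ask for the largest host. For a positive integer $k$, the \emph{inverse Tur\'an number} is
\[
\mathrm{ex}^{-1}(k,F)=\sup\{e(G): G\text{ is a graph with }\mathrm{ex}(G,F)<k\}.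
\]
The condition $\mathrm{ex}(G,F)<k$ says that any $k$ edges of $G$ contain a copy of $F$, so we are asking how many edges a graph can have when $F$ is this hard to avoid in it.

Let $P_\ell$ be the path with $\ell$ edges and $\ell+1$ vertices. Two simple cases mark the range of possible answers. If $F$ is not bipartite, then $\mathrm{ex}^{-1}(k,F)<2k$, because every graph has a bipartite subgraph with at least half of its edges. If $F=P_2$, then the $F$-free graphs are the matchings, every star $G$ has $\mathrm{ex}(G,P_2)=1$, and $\mathrm{ex}^{-1}(k,P_2)=\infty$ for $k\ge2$. For longer paths the natural guess comes from the following theorem of Erd\H{o}s and Gallai.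

\begin{theorem}[Erd\H{o}s--Gallai \cite{EG}]\label{thm:EG}
For all $n$ and $\ell$ we have $\mathrm{ex}(K_n,P_\ell)\le\frac{\ell-1}{2}\,n$.
\end{theorem}

For $\ell=2t+1$ the bound is $tn$. Think of $k$ as a budget: the host $K_n$ spends at most $t$ units per vertex, so it can afford about $k/t$ vertices, and then it has about $k^2/(2t^2)$ edges. The obvious competitors do worse. Since a path is connected, $\mathrm{ex}(G,P_{2t+1})$ is additive over the components of $G$, and two cliques that share the budget equally have only about half as many edges. The graph $K_{n,n}$ contains two disjoint copies of $K_{t,n-t}$, whose union is $P_{2t+1}$-free and has $2t(n-t)$ edges; so $n$ is at most about $k/(2t)$, and $K_{n,n}$ has at most about $k^2/(4t^2)$ edges. This suggests the conjecture posed by Gy\H{o}ri, Salia, Tompkins and Zamora \cite{GSTZ}: \emph{the inverse Tur\'an number of a path of length $2t+1$ is attained asymptotically by a complete graph, so that for every fixed integer $t\ge1$ and $k\to\infty$,}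
\[
\mathrm{ex}^{-1}(k,P_{2t+1})=\binom{\lfloor k/t\rfloor}{2}+o(k^2).
\]

The parity of the length matters, as $P_4$ shows. Disjoint copies of $K_4$ give $\mathrm{ex}(K_n,P_4)\ge6\lfloor n/4\rfloor$, so a complete host has at most $(\frac29+o(1))k^2$ edges. On the other hand, a component of a $P_4$-free bipartite graph is a tree or a $4$-cycle: a longer cycle contains $P_4$, and so does a $4$-cycle with one more vertex attached. Such a component has at most as many edges as vertices, so $\mathrm{ex}(K_{n,n},P_4)\le2n$, and $K_{n,n}$ with $n=\lceil k/2\rceil-1$ is a host with $(\frac14-o(1))k^2$ edges.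

We prove the conjecture. The upper bound uses only one property of the path.

\begin{definition}
Let $t\ge1$ be an integer. A graph $F$ is \emph{$t$-admissible} if it is connected and bipartite and both of its color classes have at least $t+1$ vertices.
\end{definition}

The path $P_{2t+1}$ is $t$-admissible, with two classes of size $t+1$. Throughout, $t\ge1$ is fixed, and a subscript on $O(\cdot)$ lists what the implied constant may depend on.

\begin{theorem}\label{thm:main}
If $F$ is $t$-admissible, then $\mathrm{ex}^{-1}(k,F)\le\frac{k^2}{2t^2}+o(k^2)$. For $F=P_{2t+1}$ the complete graph on $\lceil k/t\rceil-1$ vertices attains this bound asymptotically, and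
\[
\mathrm{ex}^{-1}(k,P_{2t+1})=\binom{\lfloor k/t\rfloor}{2}+o(k^2).
\]
\end{theorem}

\begin{theorem}\label{thm:linear}
\begin{enumerate}
\item[(a)] There is a constant $C=C(t)$ such that $\mathrm{ex}^{-1}(k,F)\le\frac{k^2}{2t^2}+Ck$ for all $k\ge1$ and all $t$-admissible $F$.
\item[(b)] We have $\mathrm{ex}^{-1}(k,P_{2t+1})=\binom{\lfloor k/t\rfloor}{2}+O_t(k)$. For $t\ge2$ the error $O_t(k)$ cannot be replaced by $o(k)$. More generally, $\mathrm{ex}^{-1}(k,F)=\frac{k^2}{2t^2}+O_F(k)$ for every $t$-admissible $F$ with $\mathrm{ex}(K_n,F)\le tn+O(1)$.
\end{enumerate}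
\end{theorem}

\begin{theorem}[Stability]\label{thm:stab}
Let $F$ be $t$-admissible, and let $G_k$ be graphs with $\mathrm{ex}(G_k,F)<k$ and $e(G_k)\ge\frac{k^2}{2t^2}-o(k^2)$. Then, after adding or deleting isolated vertices, $G_k$ can be turned into $K_{\lfloor k/t\rfloor}$ by changing $o(k^2)$ edges.
\end{theorem}

In Theorem~\ref{thm:stab}, changing an edge means adding it or deleting it, and the conclusion means that $E(G_k)$ differs in $o(k^2)$ pairs from the edge set of a complete graph on $\lfloor k/t\rfloor$ vertices, some of which may be new.

An upper bound on $\mathrm{ex}^{-1}(k,F)$ requires a large $F$-free subgraph in every host with many edges. In $K_n$ there are two quite different $P_{2t+1}$-free subgraphs with about $tn$ edges: disjoint copies of $K_{2t+1}$, and $K_{t,n-t}$. A dense host need not contain cliques, but it always contains graphs $K_{t,M}$ with $M$ large; in fact a bounded number of them covers almost all vertices of linear degree. Hence every host spends about $t$ units of the budget on each such vertex, as $K_n$ does, and this gives Theorems~\ref{thm:main} and~\ref{thm:stab}. (For $P_{2t}$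 the two constructions fall apart: copies of $K_{2t}$ give $t-\frac12$ edges per vertex, while $K_{t,M}$ contains $P_{2t}$ once $M>t$, and $K_{t-1,M}$ gives only $t-1$.) For the linear error term we use stability to see that an almost extremal host is nearly complete, and there the cliques become available again.

Section~\ref{sec:lower} contains the lower bounds and Section~\ref{sec:blocks} the $F$-free building blocks. The covering argument is shown for $t=1$ in Section~\ref{sec:t1} and in general in Section~\ref{sec:cover}, where Theorems~\ref{thm:main} and~\ref{thm:stab} are proved. Theorem~\ref{thm:linear} is proved in Section~\ref{sec:linear}.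

\section{Lower bounds from complete graphs}\label{sec:lower}

We first record how $\binom n2$ compares with $y^2/2$ when $n$ is close to $y$. For a real $y\ge0$ and an integer $n\ge\max\{y-1,0\}$,
\begin{equation}\label{eq:binom}
\binom n2\ge\frac{y^2-3y}{2}.
\end{equation}
Indeed, the right side is negative or zero for $y\le3$, and for $y>3$ we have $n(n-1)\ge(y-1)(y-2)>y^2-3y$. Taking $y=k/t$ and $n=\lfloor k/t\rfloor$ gives
\begin{equation}\label{eq:compare}
0\le\frac{k^2}{2t^2}-\binom{\lfloor k/t\rfloor}{2}\le\frac{3k}{2t},
\end{equation}
so the two forms of the main term in our theorems agree up to $O(k)$.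

\begin{proposition}\label{prop:lower}
Let $F$ be a graph and $b\ge0$ a constant such that $\mathrm{ex}(K_n,F)\le tn+b$ for all $n$. For $k>b$ put $n=\lceil(k-b)/t\rceil-1$. Then $\mathrm{ex}(K_n,F)<k$ and
\[
\mathrm{ex}^{-1}(k,F)\ge\binom n2\ge\frac{k^2}{2t^2}-\Big(\frac b{t^2}+\frac3{2t}\Big)k .
\]
For $F=P_{2t+1}$ this holds with $b=0$ and $n=\lceil k/t\rceil-1$.
\end{proposition}

\begin{proof}
Put $y=(k-b)/t$. Then $y-1\le n<y$. The second inequality says $tn+b<k$, so $\mathrm{ex}(K_n,F)<k$. The first, with \eqref{eq:binom}, gives $\binom n2\ge\frac{y^2-3y}2$, and $y^2\ge\frac{k^2-2bk}{t^2}$, $y\le\frac kt$. For $P_{2t+1}$, Theorem~\ref{thm:EG} allows $b=0$.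
\end{proof}

The Erd\H{o}s--Gallai bound $tn$ is attained by disjoint copies of $K_{2t+1}$ when $2t+1$ divides $n$. For other residues the Tur\'an number is smaller by a bounded amount. A bounded saving in the budget pays for an extra vertex of the host, and an extra vertex is worth a linear number of edges. To make this precise we need the exact value.

\begin{theorem}[Faudree--Schelp \cite{FS}]\label{thm:FS}
If $n=q(2t+1)+r$ with $0\le r\le2t$, then
\[
\mathrm{ex}(K_n,P_{2t+1})=q\binom{2t+1}2+\binom r2=tn-\frac{r(2t+1-r)}2 .
\]
\end{theorem}

\begin{proposition}\label{prop:sharp}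
Let $t\ge2$. For infinitely many $k$,
\[
\mathrm{ex}^{-1}(k,P_{2t+1})-\binom{\lfloor k/t\rfloor}2\ge\Big\lfloor\frac kt\Big\rfloor .
\]
\end{proposition}

\begin{proof}
The saving $r(2t+1-r)/2$ is largest at $r=t$. So let $n\equiv t\pmod{2t+1}$ and $k=tn-\frac{t(t+1)}2+1$. By Theorem~\ref{thm:FS}, $\mathrm{ex}(K_n,P_{2t+1})=k-1$, hence $\mathrm{ex}^{-1}(k,P_{2t+1})\ge\binom n2$. Moreover
\[
n-\frac kt=\frac{t+1}2-\frac1t>0\qquad\text{for }t\ge2,
\]
so $n\ge\lfloor k/t\rfloor+1$, and $\binom{p+1}2-\binom p2=p$ with $p=\lfloor k/t\rfloor$ gives the claim.
\end{proof}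

For example, $t=2$ and $n=7$ give $\mathrm{ex}(K_7,P_5)=\binom52+\binom22=11$, so $\mathrm{ex}^{-1}(12,P_5)\ge\binom72=21$, while $\binom{12/2}2=15$. For $t=1$ complete graphs give no such gain: a spanning star shows $\mathrm{ex}(K_n,P_3)\ge n-1$, so $\mathrm{ex}(K_n,P_3)<k$ forces $n\le k$.

\section{Three kinds of $F$-free pieces}\label{sec:blocks}

The next lemma is the only place where the structure of $F$ enters the upper bounds. This is why the constants in those bounds do not depend on $F$.

\begin{lemma}\label{lem:free}
Let $F$ be $t$-admissible. Every vertex-disjoint union of graphs, each of which is a star, some $K_{t,M}$, or $K_{2t+1}$, is $F$-free.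
\end{lemma}

\begin{proof}
Since $F$ is connected, a copy of $F$ lies in one of the pieces. A connected bipartite graph has only one proper $2$-coloring up to swapping the colors, so in a copy of $F$ in $K_{j,M}$ one color class of $F$ lies in the side of size $j$. This is impossible for $j\le t$, which covers stars ($j=1$) and $K_{t,M}$. Finally, $F$ has at least $2t+2$ vertices and does not fit into $K_{2t+1}$.
\end{proof}

\begin{remark}
Neither condition on $F$ can be dropped from the upper bounds. Two disjoint edges form a bipartite graph $F$ with two classes of size $2$, but $F$ is not connected; every matching $G$ has $\mathrm{ex}(G,F)\le1$, so $\mathrm{ex}^{-1}(k,F)=\infty$ for $k\ge2$. For $t\ge2$ the path $P_{2t-1}$ has classes of size $t$, and Proposition~\ref{prop:lower} with $t-1$ in place of $t$ gives $\mathrm{ex}^{-1}(k,P_{2t-1})\ge\frac{k^2}{2(t-1)^2}-O(k)$. The extra hypothesis in Theorem~\ref{thm:linear}(b) says that $\mathrm{ex}(K_n,F)$ is within a constant of the lower bound $t(n-t)$ given by $K_{t,n-t}$. It is needed: $P_{2t+3}$ is $t$-admissible, and it is also $(t+1)$-admissible, so that Theorem~\ref{thm:main}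 gives it the smaller bound $\frac{k^2}{2(t+1)^2}+o(k^2)$.
\end{remark}

Isolated vertices affect neither $e(G)$ nor $\mathrm{ex}(G,F)$. We call $G$ an \emph{$(F,k)$-host} if $G$ has no isolated vertices and $\mathrm{ex}(G,F)<k$; it suffices to bound the number of edges of such graphs. Stars alone bound the number of vertices.

\begin{lemma}\label{lem:order}
Let $F$ be $t$-admissible and let $G$ be an $(F,k)$-host on $N$ vertices. Then $N<2k$. In particular $e(G)\le2k^2$.
\end{lemma}

\begin{proof}
Let $G'$ be a spanning subgraph of $G$ without isolated vertices that has as few edges as possible. Every edge of $G'$ has an end of degree $1$, since otherwise it could be deleted. In each component, either all degrees are $1$ and the component is an edge, or some vertex has degree at least $2$ and then all its neighbors have degree $1$. So the components of $G'$ are stars, and $G'$ is $F$-free by Lemma~\ref{lem:free}. All degrees in $G'$ are at least $1$, so $N/2\le e(G')<k$. Finally $e(G)\le N^2/2\le2k^2$.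
\end{proof}

Thus $\mathrm{ex}^{-1}(k,F)$ is finite and at most quadratic; the task is to lower the constant from $2$ to $\frac1{2t^2}$. This cannot be done by bounding $N$ better, since a matching with $k-1$ edges is a host on $2k-2$ vertices. But in this example the vertices have tiny degree and contribute almost nothing to $e(G)$. We therefore split the vertices by degree. For a host $G$ on $N$ vertices and $\delta\in(0,1)$ we use the following notation from now on:
\[
H=\{v\in V(G):\deg v\ge\delta N\},\qquad L=V(G)\setminus H,\qquad m=|H|,
\]
$e_L$ is the number of edges with at least one end in $L$, and $\overline e(H)$ is the number of non-adjacent pairs of vertices of $H$. Counting edges inside $H$ and edges that meet $L$, and using $N<2k$, we have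
\begin{equation}\label{eq:split}
e(G)=\binom m2-\overline e(H)+e_L,\qquad e_L\le\delta N\cdot N\le4\delta k^2 .
\end{equation}
So the main term is governed by $m$, and we have to show that $m$ is at most about $k/t$.

\section{The case $t=1$}\label{sec:t1}

Let $G$ be a $(P_3,k)$-host. We want $m\le(1+o(1))k$, and for this we look for a star forest in which almost every vertex of $H$ is a leaf. A leaf contributes one edge and a center contributes none, so the number of centers must be small. In $K_n$ one center suffices, and in $K_{n,n}$ two do, one on each side. In general we choose centers greedily.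

Let $A\subseteq H$ be the set of vertices not yet covered, initially $A=H$. Counting pairs of adjacent vertices $x\in V(G)$, $v\in A$ in two ways gives
\[
\sum_{x\in V(G)}|\{v\in A: v\text{ is adjacent to }x\}|=\sum_{v\in A}\deg v\ge\delta N|A| .
\]
So some vertex $x_1$ has at least $\delta|A|$ neighbors in $A$. Let $B_1$ be the set of all of them, replace $A$ by $A\setminus B_1$, and repeat. As long as $A\ne\emptyset$ the next center is a new vertex, because the earlier centers have no neighbors left in $A$. Each step multiplies $|A|$ by at most $1-\delta$. Let $J$ be an integer with $(1-\delta)^J\le\delta$; it depends on $\delta$ only. After at most $J$ steps at most $\delta m$ vertices of $H$ are uncovered. A center may itself lie in some $B_i$, so we remove all centers from the sets $B_i$. The stars that remain are vertex-disjoint and have at least $(1-\delta)m-J$ edges in total. Their union is $P_3$-free, so $(1-\delta)m-J<k$, and $m<2k$ turns this into $m<k+2\delta k+J$. By \eqref{eq:split},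
\[
e(G)\le\tfrac12\big(k+2\delta k+J\big)^2+4\delta k^2 ,
\]
and letting $k\to\infty$ and then $\delta\to0$ gives $\mathrm{ex}^{-1}(k,P_3)\le\frac{k^2}2+o(k^2)$.

The lower bound on the degrees in $H$ is what makes the number of centers bounded; in a matching every leaf needs its own center.

\section{Covering vertices of large degree by copies of $K_{t,M}$}\label{sec:cover}

For general $t$ a covered vertex must contribute $t$ edges, so a center is replaced by a set of $t$ vertices and a star by $K_{t,M}$. Two things change. We average over $t$-sets instead of vertices; a vertex of degree at least $\delta N$ is joined to all of a $t$-set for a positive proportion of the $t$-sets. And a new $t$-set could overlap an old one, so we exclude used vertices explicitly. For use in Section~\ref{sec:linear} we also allow a bounded set $S$ of vertices to be reserved.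

\begin{lemma}[Covering Lemma]\label{lem:cover}
Let $t\ge1$ and $s\ge0$ be integers and $\delta,\gamma\in(0,1)$. Let $J=J(t,\delta,\gamma)$ be the least positive integer with $\big(1-(\delta/2)^t\big)^J\le\gamma$, and let $N_0=2(s+tJ+t)/\delta$. Let $G$ be a graph on $N\ge N_0$ vertices, let $A$ be a set of vertices of degree at least $\delta N$, and let $S\subseteq V(G)$ with $|S|\le s$. Then there are pairwise disjoint $t$-sets $T_1,\dots,T_J\subseteq V(G)\setminus S$ and pairwise disjoint sets $B_1,\dots,B_J\subseteq A\setminus(S\cup T_1\cup\dots\cup T_J)$ such that every vertex of $B_i$ is adjacent to every vertex of $T_i$, and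
\[
\sum_{i=1}^J|B_i|\ge(1-\gamma)|A|-s-tJ .
\]
\end{lemma}

\begin{proof}
Put $\rho=(\delta/2)^t$ and $A_0=A$. For $i=1,\dots,J$ we choose $T_i$ and a set $B_i'\subseteq A_{i-1}$ of common neighbors of $T_i$ with $|B_i'|\ge\rho|A_{i-1}|$, and we put $A_i=A_{i-1}\setminus B_i'$. At step $i$ let $Y=V(G)\setminus(S\cup T_1\cup\dots\cup T_{i-1})$. Then $|Y|\ge N-s-tJ\ge t$. A vertex $v\in A_{i-1}$ has $a\ge\delta N-s-tJ$ neighbors in $Y$, and $a-t\ge\delta N/2$ because $N\ge N_0$. The number of $t$-subsets of $Y$ that consist of neighbors of $v$ is
\[
\binom at=\binom Nt\prod_{j=0}^{t-1}\frac{a-j}{N-j}\ge\binom Nt\Big(\frac{a-t}N\Big)^t\ge\rho\binom Nt .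
\]
Hence there are at least $\rho|A_{i-1}|\binom Nt$ pairs $(v,T)$ with $v\in A_{i-1}$, $T$ a $t$-subset of $Y$, and $v$ adjacent to all of $T$. There are at least one and at most $\binom Nt$ choices for $T$, so some $T=T_i$ occurs in at least $\rho|A_{i-1}|$ pairs; let $B_i'$ be the set of the corresponding $v$.

After $J$ steps $|A_J|\le(1-\rho)^J|A|\le\gamma|A|$. The sets $B_i'$ are pairwise disjoint and have union $A\setminus A_J$. Removing $S\cup T_1\cup\dots\cup T_J$ from them costs at most $s+tJ$ vertices in total and leaves the required sets $B_i$.
\end{proof}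

The complete bipartite graphs between $T_i$ and $B_i$ are pairwise vertex-disjoint subgraphs of $G$ with $t\sum_i|B_i|$ edges in total. Applying this to $A=H$ gives the estimates on which all three theorems rest.

\begin{lemma}\label{lem:first}
For every $\delta\in(0,1)$ there are constants $c_1,c_2$, depending only on $t$ and $\delta$, such that for every $t$-admissible $F$, every $k\ge1$ and every $(F,k)$-host $G$,
\begin{equation}\label{eq:mupper}
m\le\frac kt+2\delta k+c_1\qquad\text{and}\qquad\frac{m^2}2\le\frac{k^2}{2t^2}+4\delta k^2+c_2k .
\end{equation}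
If moreover $e(G)\ge\big(\frac1{2t^2}-\varepsilon\big)k^2$ for some $\varepsilon\ge0$, then
\begin{equation}\label{eq:near}
m^2\ge\Big(\frac1{t^2}-8\delta-2\varepsilon\Big)k^2\qquad\text{and}\qquad\overline e(H)\le(8\delta+\varepsilon)k^2+c_2k .
\end{equation}
\end{lemma}

\begin{proof}
Let $J$ and $N_0$ be as in Lemma~\ref{lem:cover} for $\gamma=\delta$ and $s=0$, and put $c_1=N_0$, so that $c_1\ge tJ$. If $N<N_0$, then $m\le N<c_1$. Otherwise apply Lemma~\ref{lem:cover} with $A=H$ and $S=\emptyset$. By Lemma~\ref{lem:free} the union of the complete bipartite graphs it provides is $F$-free, so $t\big((1-\delta)m-tJ\big)<k$. Since $m\le N<2k$ by Lemma~\ref{lem:order}, we get $m<\frac kt+\delta m+tJ\le\frac kt+2\delta k+c_1$. Squaring,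
\[
\frac{m^2}2\le\frac{k^2}{2t^2}+\Big(\frac{2\delta}t+2\delta^2\Big)k^2+c_1\Big(\frac1t+2\delta\Big)k+\frac{c_1^2}2\le\frac{k^2}{2t^2}+4\delta k^2+c_2k
\]
with $c_2=3c_1+c_1^2/2$. This proves \eqref{eq:mupper}.

Now assume the lower bound on $e(G)$. By \eqref{eq:split}, $\frac{m^2}2\ge e(G)-e_L\ge\big(\frac1{2t^2}-\varepsilon-4\delta\big)k^2$, which is the first part of \eqref{eq:near}. By \eqref{eq:split} and \eqref{eq:mupper},
\[
\overline e(H)\le\frac{m^2}2-e(G)+e_L\le\big(4\delta k^2+c_2k\big)+\varepsilon k^2+4\delta k^2 .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]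
By \eqref{eq:split} and \eqref{eq:mupper}, every $(F,k)$-host has $e(G)\le\frac{m^2}2+e_L\le\frac{k^2}{2t^2}+8\delta k^2+c_2k$. Hence $\limsup_{k\to\infty}\mathrm{ex}^{-1}(k,F)/k^2\le\frac1{2t^2}+8\delta$ for every $\delta\in(0,1)$, which is the upper bound. For $F=P_{2t+1}$, Proposition~\ref{prop:lower} shows that the complete graph on $n=\lceil k/t\rceil-1$ vertices satisfies $\mathrm{ex}(K_n,P_{2t+1})<k$ and has at least $\frac{k^2}{2t^2}-\frac{3k}{2t}$ edges. The formula follows from \eqref{eq:compare}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:stab}]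
Delete the isolated vertices of $G_k$, and write $e(G_k)\ge\big(\frac1{2t^2}-\varepsilon_k\big)k^2$ with $\varepsilon_k\ge0$ and $\varepsilon_k\to0$. Put $n=\lfloor k/t\rfloor$, and let $d_k$ be the least number of pairs in which $E(G_k)$ differs from the edge set of a complete graph on $n$ vertices. Fix $\delta\in\big(0,\frac1{16t^2}\big)$ and let $k$ be so large that $x=t^2(8\delta+2\varepsilon_k)\le1$. Since $\sqrt{1-x}\ge1-x$ on $[0,1]$, \eqref{eq:near} gives $m\ge\frac kt(1-x)=\frac kt-t(8\delta+2\varepsilon_k)k$. Together with \eqref{eq:mupper} this yields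
\[
|m-n|\le8t\delta k+2t\varepsilon_kk+c_1+1 .
\]
Now delete the edges that meet $L$, which are at most $4\delta k^2$; add the missing edges inside $H$, which are at most $(8\delta+\varepsilon_k)k^2+c_2k$; and change the order of the resulting clique from $m$ to $n$, by deleting all edges at $m-n$ of its vertices if $m>n$, or by joining $n-m$ new vertices to it and to each other if $m<n$. The last step changes at most $|m-n|\max\{m,n\}\le2k|m-n|$ edges. Altogether $\limsup_{k\to\infty}d_k/k^2\le(12+16t)\delta$. As $d_k$ does not depend on $\delta$, we conclude $d_k=o(k^2)$.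
\end{proof}

\section{The linear error term}\label{sec:linear}

\subsection*{What has to be recovered}

The proof of Theorem~\ref{thm:main} loses a quadratic amount in two places: the edges that meet $L$ are simply given away, and a fraction $\gamma$ of $H$ stays uncovered. Letting $\delta$ and $\gamma$ tend to $0$ with $k$ does not remove the loss, because $J$ then grows and the $tJ$ vertices of the sets $T_i$ are lost instead. We keep all parameters fixed and account for both losses exactly.

The accounting rests on an exchange rate between edges of an $F$-free subgraph and edges of the host. Suppose that the host $G$ has an $F$-free subgraph with at least $tm+\beta$ edges, where $\beta$ is a real number of either sign. Then $\frac kt-m\ge\frac\beta t$, and the inequality $x^2\ge m^2+2m(x-m)$, which is $(x-m)^2\ge0$, gives for $x=k/t$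
\begin{equation}\label{eq:rate}
\frac{k^2}{2t^2}\ge\frac{m^2}2+\frac mt\,\beta .
\end{equation}
One edge of the $F$-free subgraph is thus worth $m/t$ edges of $G$. Comparing with \eqref{eq:split}, we see that it suffices to find such a subgraph with
\[
\frac mt\,\beta\ \ge\ e_L-\overline e(H)-O_t(k).
\]
So the edges at $L$ must be matched by about $te_L/m$ additional edges, and an uncovered vertex of $H$, which lowers $\beta$ by $t$, must be paid for by $m$ missing edges inside $H$. This dictates a partition of $V(G)$ into three parts.
\begin{itemize}
\item In $L$ we find a bounded number of stars with about $te_L/m$ leaves in total.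
\item The vertices of $H$ with many non-neighbors in $H$ form a set $W$. These vertices account for many missing edges, so we can afford to leave a fixed fraction of $W$ uncovered, and the Covering Lemma suffices.
\item The remaining vertices form a set $U$, where nothing pays for a loss. But $G[U]$, the subgraph induced on $U$, has very large minimum degree, and we can tile it, up to a bounded number of vertices, by copies of $K_{2t+1}$.
\end{itemize}
The tiling comes from the following theorem, which we use with $r=2t+1$.

\begin{theorem}[Hajnal--Szemer\'edi \cite{HS}]\label{thm:HS}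
If $r$ divides $n$ and a graph on $n$ vertices has minimum degree at least $(1-\frac1r)n$, then its vertex set can be partitioned into copies of $K_r$.
\end{theorem}

\subsection*{Stars with leaves of small degree}

By averaging, some vertex has at least $e_L/N$ neighbors in $L$. One such star is too small by a constant factor, so we need several with disjoint leaf sets. This is possible because the vertices of $L$ have small degree: removing the leaves used so far destroys only a small fraction of the edges that meet $L$.

\begin{lemma}\label{lem:stars}
Let $G$ be a graph on $N$ vertices, let $L$ be a set of vertices of degree less than $\delta N$, and let $e_L$ be the number of edges that meet $L$. Let $q$ be a positive integer with $q\delta\le\frac12$. Then for some $p\in\{0,q\}$ there are distinct vertices $s_1,\dots,s_p$ and pairwise disjoint sets $D_1,\dots,D_p\subseteq L$ such that $s_j$ is adjacent to every vertex of $D_j$ and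
\[
\sum_{j=1}^p|D_j|\ge\frac{q\,e_L}{2N}-2q^2 .
\]
\end{lemma}

\begin{proof}
If $e_L<4qN$, the right side is negative and we take $p=0$. So let $e_L\ge4qN$, and put $p=q$ and $a=\lfloor e_L/(2N)\rfloor$. We choose $s_j$ and $D_j$ with $|D_j|=a$ one after the other. Suppose the first $j-1$ pairs are chosen, and let $L_j=L\setminus(D_1\cup\dots\cup D_{j-1})$. Every edge that meets $L$ is counted in $\sum_{v\in L}\deg v$, and at most $qa$ vertices of degree less than $\delta N$ have been removed, so
\[
\sum_{v\in L_j}\deg v\ge e_L-q\cdot\frac{e_L}{2N}\cdot\delta N=\Big(1-\frac{q\delta}2\Big)e_L\ge\frac34e_L .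
\]
The left side equals the sum, over all vertices $x$ of $G$, of the number of neighbors of $x$ in $L_j$. The vertices $s_1,\dots,s_{j-1}$ contribute at most $qN\le\frac14e_L$. The other vertices, at most $N$ in number, contribute at least $\frac12e_L$, so one of them, $s_j$, has at least $\frac{e_L}{2N}\ge a$ neighbors in $L_j$. Let $D_j$ consist of $a$ of these. In total $\sum_j|D_j|=qa\ge\frac{qe_L}{2N}-q$.
\end{proof}

\subsection*{Proof of Theorem~\ref{thm:linear}}

\begin{proof}[Proof of part (a)]
\emph{Constants.} Put
\[
\eta=\frac1{4(2t+1)},\qquad\gamma=\frac\eta2,\qquad q=8t^2,\qquad\delta=\frac\eta{288t^2}.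
\]
The threshold $\eta$ that separates $W$ from $U$ is chosen for Theorem~\ref{thm:HS}; the values of $\gamma$ and $q$ are forced by the exchange rate; and $\delta$ is small enough to make $|W|\le m/4$. Note that $\delta\le\frac1{16t^2}$, that is, $q\delta\le\frac12$. Let $c_2$ be as in Lemma~\ref{lem:first} for this $\delta$, let $J$ and $N_0$ be as in Lemma~\ref{lem:cover} for these $\delta,\gamma$ and $s=q$, and put
\[
z=q+tJ,\qquad k_0=\max\{tN_0,\ c_2/\delta,\ 8t(z+2t)\}.
\]
All of these depend only on $t$.

Let $F$ be $t$-admissible and let $G$ be an $(F,k)$-host on $N$ vertices. If $k<k_0$, then $e(G)\le2k^2\le2k_0k$ by Lemma~\ref{lem:order}. So we may assume $k\ge k_0$, and also $e(G)\ge\frac{k^2}{2t^2}$. Then $N^2\ge2e(G)\ge k^2/t^2$, so $N\ge k/t\ge N_0$.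

\emph{The parts $W$ and $U$.} By \eqref{eq:near} with $\varepsilon=0$ and $8\delta\le\frac1{2t^2}$ we have $m^2\ge\frac{k^2}{2t^2}$. Hence
\begin{equation}\label{eq:mlower}
k\le2tm\qquad\text{and}\qquad N<2k\le4tm .
\end{equation}
Also by \eqref{eq:near} and $k\ge c_2/\delta$ we have $\overline e(H)\le9\delta k^2$. Let $W$ be the set of $v\in H$ with at least $\eta m$ non-neighbors in $H\setminus\{v\}$, and put $w=|W|$ and $U=H\setminus W$. Summing the numbers of non-neighbors over $W$ counts each non-adjacent pair at most twice, so $\overline e(H)\ge\frac12\eta wm$. This has two consequences. First, by \eqref{eq:split},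
\begin{equation}\label{eq:eG}
e(G)\le\frac{m^2}2-\frac{\eta wm}2+e_L .
\end{equation}
Second, by \eqref{eq:mlower},
\[
w\le\frac{18\delta k^2}{\eta m}\le\frac{72t^2\delta}\eta\,m=\frac m4,\qquad\text{so that}\qquad|U|\ge\frac{3m}4 .
\]

\emph{Stars for $L$.} Lemma~\ref{lem:stars} gives vertices $s_1,\dots,s_p$ and sets $D_1,\dots,D_p\subseteq L$. Put $S=\{s_1,\dots,s_p\}$ and $g=\sum_j|D_j|$. By \eqref{eq:mlower}, $\frac q{2N}\ge\frac{8t^2}{8tm}=\frac tm$, and therefore
\begin{equation}\label{eq:g}
g\ge\frac{t\,e_L}m-2q^2 .
\end{equation}

\emph{Copies of $K_{t,M}$ for $W$.} The vertices of $W\subseteq H$ have degree at least $\delta N$, and $N\ge N_0$. Lemma~\ref{lem:cover} with $A=W$, the set $S$ above and $s=q$ gives $t$-sets $T_1,\dots,T_J$ disjoint from $S$ and sets $B_1,\dots,B_J\subseteq W\setminus Z$, where $Z=S\cup T_1\cup\dots\cup T_J$, with $\sum_i|B_i|\ge(1-\gamma)w-z$. The vertices of $Z$ may lie anywhere in $G$, but $|Z|\le z$.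

\emph{Cliques for $U$.} Remove at most $2t$ vertices from $U\setminus Z$ to obtain a set $U'$ whose size is divisible by $2t+1$. Then $|U'|\ge m-w-z-2t$. Since $m\ge\frac k{2t}\ge4(z+2t)$, we have $|U'|\ge\frac{3m}4-\frac m4=\frac m2$, and also $|U'|\ge2(z+2t)\ge2(2t+1)$. A vertex of $U'$ has fewer than $\eta m\le2\eta|U'|=\frac{|U'|}{2(2t+1)}$ non-neighbors in $U'$ other than itself, so its degree in $G[U']$ is at least
\[
|U'|-1-\frac{|U'|}{2(2t+1)}\ge|U'|-\frac{|U'|}{2t+1}.
\]
By Theorem~\ref{thm:HS}, $U'$ can be partitioned into copies of $K_{2t+1}$, and these have $\frac{|U'|}{2t+1}\binom{2t+1}2=t|U'|$ edges in total.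

\emph{The $F$-free subgraph.} Take the stars with center $s_j$ and leaf set $D_j\setminus Z$, the complete bipartite graphs between $T_i$ and $B_i$, and the cliques in $U'$. These pieces are pairwise vertex-disjoint: the leaf sets, the sets $B_i$ and the cliques avoid $Z$ and are pairwise disjoint subsets of $L$, $W$ and $U$ respectively, while the centers $s_j$ and the sets $T_i$ are pairwise disjoint parts of $Z$. By Lemma~\ref{lem:free} the union is $F$-free. The sets $D_j$ are disjoint, so removing $Z$ from them costs at most $z$ leaves, and the number of edges is at least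
\[
(g-z)+t\big((1-\gamma)w-z\big)+t(m-w-z-2t)=tm+\beta,
\]
where $\beta=g-t\gamma w-c$ and $c=(2t+1)z+2t^2$.

\emph{Conclusion.} Subtract \eqref{eq:rate} from \eqref{eq:eG}:
\[
e(G)-\frac{k^2}{2t^2}\le\Big(\gamma wm-\frac{\eta wm}2\Big)+\Big(e_L-\frac{mg}t\Big)+\frac{cm}t .
\]
The first bracket vanishes because $\gamma=\eta/2$, and the second is at most $2q^2m/t$ by \eqref{eq:g}. Since $m<2k$, the right side is at most $\frac{2(2q^2+c)}tk$. So (a) holds with $C=\max\{2k_0,\ 2(2q^2+c)/t\}$.
\end{proof}

\begin{proof}[Proof of part (b)]
Let $F$ be $t$-admissible with $\mathrm{ex}(K_n,F)\le tn+b$ for all $n$, where $b\ge0$. Part (a) gives the upper bound $\frac{k^2}{2t^2}+Ck$. Proposition~\ref{prop:lower} gives the lower bound $\frac{k^2}{2t^2}-O_F(k)$ for $k>b$, and for $k\le b$ there is nothing to prove because $\frac{k^2}{2t^2}\le bk$. For $F=P_{2t+1}$ we have $b=0$, so the constants depend only on $t$, and \eqref{eq:compare} converts the main term into $\binom{\lfloor k/t\rfloor}2$. For $t\ge2$, Proposition~\ref{prop:sharp} shows that the error is at least $\lfloor k/t\rfloor$ for infinitely many $k$, so it is not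 $o(k)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{EG}
Erd\H{o}s and Gallai, 1959.

\bibitem{FS}
Faudree and Schelp, 1975.

\bibitem{GSTZ}
Ervin Gy\H{o}ri, Nika Salia, Casey Tompkins, Oscar Zamora,
\emph{Inverse Tur\'an numbers}, arXiv:2007.07042 (2020).

\bibitem{HS}
Hajnal and Szemer\'edi, 1970.

\end{thebibliography}
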